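# A Cantor set that is hyperbolic for two diffeomorphisms and locally maximal for only one of them

## The theorem and the question it answers

**Theorem 1.** Let $M$ be a smooth Riemannian manifold with $\dim M=4+m$, $m\ge 0$. There are a Cantor set $\Lambda\subset M$ and $C^\infty$ diffeomorphisms $f,g$ of $M$, each equal to the identity outside a compact set contained in a chart, such that:

1. $\Lambda$ is a compact, totally disconnected, locally maximal hyperbolic set for $f$. The map $f|_\Lambda$ is conjugate to the full shift on $4$ symbols, so periodic points are dense in $\Lambda$ and $\Lambda\subset\mathrm{NW}(f)$.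
2. $\Lambda$ is hyperbolic for $g$ (in particular $g(\Lambda)=\Lambda$), with the same dimensions of $E^s,E^u$ as for $f$.
3. $\Lambda$ is not locally maximal for $g$.
4. $g|_\Lambda$ does not have the shadowing property. So $g|_\Lambda$ is not topologically conjugate to a subshift of finite type, nor to the restriction of any diffeomorphism to a locally maximal compact hyperbolic set.
5. $\Lambda\subset\mathrm{NW}(g)$.

The theorem answers a question of Aaron W. Brown ("Constraints On Dynamics Preserving Certain Hyperbolic Sets", arXiv:0906.5014, 2009). On a surface the following is known: if $\Lambda$ is a nonwandering, locally maximal, compact hyperbolic set for a diffeomorphism $f$, and $\Lambda$ is also hyperbolic for a second diffeomorphism $g$, then $\Lambda$ is locally maximal for $g$ too. So on surfaces, among the diffeomorphisms for which such a $\Lambda$ is hyperbolic, local maximality depends on the set and not on the map. Question 3 of that paper asks whether this remains true in every dimension. Question 4 asks whether, if the answer to Question 3 is negative, it is at least true when $\Lambda$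 is totally disconnected.

Items 1–3 answer Question 4 in the negative on every manifold of dimension at least $4$, and therefore Question 3 as well. Items 4 and 5 strengthen this. Item 5 says that it does not help to ask in addition that $\Lambda$ be nonwandering for $g$. Item 4 says that the failure can be read off from the topological dynamics of $g|_\Lambda$ alone, without looking at the embedding in $M$. Together with the surface theorem, only dimension $3$ is left uncovered, and the argument below does not decide it.

## Definitions, each with a small example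

Throughout, $f\colon M\to M$ is a diffeomorphism and invariant means $f(\Lambda)=\Lambda$.

**Definition (hyperbolic set).** $\Lambda$ is hyperbolic for $f$ if it is invariant and there are constants $\kappa<1$, $K>0$ and a continuous $Df$-invariant splitting $T_xM=E^s(x)\oplus E^u(x)$ over $\Lambda$ such that for all $x\in\Lambda$ and $n\in\mathbb N$
$$\|Df^n_xv\|\le K\kappa^n\|v\|\ \text{ for } v\in E^s(x),\qquad \|Df^{-n}_xv\|\le K\kappa^n\|v\|\ \text{ for } v\in E^u(x).$$

If $\Lambda$ is compact, any two Riemannian metrics are uniformly equivalent over $\Lambda$. Changing the metric then changes only $K$, so we may use whichever metric is convenient.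

We shall use one consequence several times.

**Fact 2.** If $\Lambda$ is hyperbolic, $x\in\Lambda$ and $v\in T_xM$ is such that $\|Df^n_xv\|$ is bounded over all $n\in\mathbb Z$, then $v=0$.

To see this, write $v=v_s+v_u$. If $v_u\ne0$, then $\|v_u\|\le K\kappa^n\|Df^nv_u\|$ for $n\ge 0$, so $\|Df^nv_u\|\to\infty$ while $Df^nv_s\to0$, and $\|Df^nv\|$ is unbounded. Hence $v_u=0$. The same argument with $n\to-\infty$ gives $v_s=0$.

**Definition (nonwandering).** A point $p$ lies in $\mathrm{NW}(f)$ if for every neighbourhood $U$ of $p$ there is $n\ge1$ with $f^n(U)\cap U\neq\emptyset$. A set $\Lambda$ is nonwandering for $f$ if $\Lambda\subset\mathrm{NW}(f)$.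

The set $\mathrm{NW}(f)$ contains all periodic points. It is closed, because if $U$ witnesses that $p$ is wandering, it witnesses the same for all of its points. It is invariant: if $p\in\mathrm{NW}(f)$ and $V$ is a neighbourhood of $f(p)$, then $f^n(f^{-1}V)\cap f^{-1}V\ne\emptyset$ for some $n\ge 1$, and applying $f$ gives $f^n(V)\cap V\neq\emptyset$; the same works with $f^{-1}$.

**Definition (locally maximal).** $\Lambda$ is locally maximal for $f$ if it has an open neighbourhood $U$ with $\Lambda=\bigcap_{n\in\mathbb Z}f^n(U)$.

In words, a point whose entire orbit, past and future, stays in $U$ must already lie in $\Lambda$. To refute local maximality one has to find, for every neighbourhood $U$ of $\Lambda$, a full orbit in $U$ that is not in $\Lambda$.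

The smallest example is the fixed point $0$ of $(u,v)\mapsto(2u,v/2)$ on $\mathbb R^2$. The set $\{0\}$ is hyperbolic, and it is locally maximal with $U$ the unit disc, because a bounded full orbit has $u=0$ (look forward) and $v=0$ (look backward). A hyperbolic set that is not locally maximal appears at the end of the section on $f$.

**Definition (shadowing).** Let $h$ be a homeomorphism of a compact metric space $(X,d)$. A $\delta$-pseudo-orbit is a sequence $(x_n)_{n\in\mathbb Z}$ in $X$ with $d(h(x_n),x_{n+1})<\delta$ for all $n$. A point $r\in X$ $\eta$-shadows it if $d(h^n(r),x_n)<\eta$ for all $n$. The map $h$ has the shadowing property if for every $\eta>0$ there is $\delta>0$ such that every $\delta$-pseudo-orbit is $\eta$-shadowed by some $r\in X$.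

The identity of $[0,1]$ does not have shadowing: a pseudo-orbit may creep from $0$ to $1$ in tiny steps, and no fixed point is within $\eta<\frac12$ of both ends. Subshifts of finite type do have it, as we prove in the section on shadowing.

## Finite sets and powers, where the answer is yes

It is worth seeing why the easy cases give nothing.

Let $\Lambda$ be finite and hyperbolic for $g$. Choose disjoint balls $B(p)$ around the points $p\in\Lambda$, so small that $g(B(p))$ meets $B(p')$ only when $p'=g(p)$. An orbit that stays in $\bigcup B(p)$ must then follow the orbit of one point of $\Lambda$. If $N$ is a common period, a point of this orbit in $B(p)$ has a full $g^N$-orbit in $B(p)$, where $p$ is a hyperbolic fixed point of $g^N$. For small balls the Hartman–Grobman theorem says that the point is $p$. So finite hyperbolic sets are always locally maximal.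

Let $g=f^k$ with $k\ne0$, and let $U$ be a neighbourhood that works for $f$. Put $U'=\bigcap_{|j|\le|k|}f^{-j}(U)$. If the $f^k$-orbit of a point lies in $U'$, then its $f$-orbit lies in $U$, so the point is in $\Lambda$. Powers of $f$ give no counterexample either.

So $\Lambda$ has to be infinite and $g$ has to treat it in a way that is really different from $f$. We shall take a Cantor set on which $f$ and $g$ act by rearranging digits, and for this we first need a way to build diffeomorphisms from prescribed affine pieces.

## Prescribing a diffeomorphism on disjoint convex sets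

We recall the isotopy extension theorem (Hirsch, *Differential Topology*, Thm 8.1.4). Let $U\subset O$ be open, $A\subset U$ compact, and $F\colon U\times[0,1]\to O$ an isotopy of embeddings starting at the inclusion whose track $\{(F_t(u),t)\}$ is open in $O\times[0,1]$. Then there is a diffeotopy of $O$ with compact support that agrees with $F$ on a neighbourhood of $A\times[0,1]$.

**Lemma 3.** Let $n\ge2$, let $B_1,\dots,B_k\subset\mathbb R^n$ be pairwise disjoint compact convex sets with interior, and let $A_i$ be affine maps with linear parts $L_i$, $\det L_i>0$, such that the sets $A_i(B_i)$ are pairwise disjoint. Let $O$ be an open ball containing all $B_i$ and all $A_i(B_i)$. Then there is a $C^\infty$ diffeomorphism of $O$ with compact support which equals $A_i$ on a neighbourhood of $B_i$, for each $i$.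

**Proof.** The plan is to shrink every $B_i$ to a tiny copy, move the tiny copies to their destinations, and expand again. Shrinking creates the room needed to avoid collisions.

Let $B_i'$ be the closed $\rho$-neighbourhood of $B_i$. It is compact and convex, and for small $\rho$ the $B_i'$ are still disjoint, have disjoint images under the $A_i$, and lie in $O$ together with their images. Pick $c_i\in\mathrm{int}\,B_i$ and write $B_i=c_i+P_i$, $B_i'=c_i+P_i'$, so that $0\in\mathrm{int}\,P_i$.

The ordered $k$-tuples of distinct points of $O$ form the convex open set $O^k$ minus finitely many linear subspaces of codimension $n\ge2$. Such a set is a connected manifold. Both $(c_i)$ and $(A_ic_i)$ belong to it, so there are smooth paths $\gamma_i$ in $O$ from $c_i$ to $A_ic_i$ with $\gamma_i(t)\ne\gamma_j(t)$ for $i\neq j$ and all $t$. Since $GL^+(n,\mathbb R)$ is connected, there are smooth paths $L_i(t)$ in it from $\mathrm{Id}$ to $L_i$. By compactness we may choose $\delta\in(0,1)$ so small that for each $t$ the sets $\gamma_i(t)+\delta L_i(t)P_i'$ are pairwise disjoint and contained in $O$.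

Now consider three isotopies of affine embeddings, with $u\in\mathrm{int}\,P_i'$:

- $c_i+u\mapsto c_i+su$, with $s$ from $1$ to $\delta$;
- $c_i+\delta u\mapsto \gamma_i(t)+\delta L_i(t)u$, with $t$ from $0$ to $1$;
- $A_ic_i+\delta L_iu\mapsto A_ic_i+sL_iu$, with $s$ from $\delta$ to $1$.

In the first, the images stay in $B_i'$ by convexity; in the third they stay in $A_i(B_i')$ for the same reason; in the second, disjointness is the choice of $\delta$. So at every time we have embeddings with disjoint images in $O$. The tracks are open, because each time-$t$ map is an invertible affine map depending continuously on $t$, so its inverse depends continuously on the point and on $t$. Apply isotopy extension three times, with the compact sets $A=\bigcup B_i$, $\bigcup(c_i+\delta P_i)$ and $\bigcup(A_ic_i+\delta L_iP_i)$ respectively. The composition of the three time-one maps sends $c_i+u$ to $c_i+\delta u$, then to $A_ic_i+\delta L_iu$, then to $A_ic_i+L_iu=A_i(c_i+u)$, for all $u$ in a neighbourhood of $P_i$. $\square$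

## The Cantor set $\Lambda$ and the map $f$

Let $I=[0,1]$, $\theta_0(t)=t/3$, $\theta_1(t)=(t+2)/3$. For a word $u=u_1\dots u_k$ in $0,1$ put $\theta_u=\theta_{u_1}\circ\dots\circ\theta_{u_k}$ and $I_u=\theta_u(I)$, an interval of length $3^{-k}$. Let $C=\theta_0(C)\sqcup\theta_1(C)$ be the middle-third Cantor set. Points of $C$ are the same as sequences in $\{0,1\}^{\mathbb N}$, and $\theta_u$ prefixes the word $u$. For instance $001000\cdots$ is the point $\theta_{001}(0)=\frac2{27}$. We shall often write a point of $C$ as its digit sequence. Note $C\cap I_u=\theta_u(C)$.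

Coordinates on $\mathbb R^4\times\mathbb R^m$ are $(x,y,z,w,v)$. Put $\varepsilon=\frac19$, $W=[-\varepsilon,\varepsilon]$, $V=[-1,1]^m$ and
$$\Lambda=C\times C\times C\times\{0\}\times\{0\},\qquad \Lambda_s=\Lambda\cap\{x\in I_0\},\quad \Lambda_u=\Lambda\cap\{x\in I_1\}.$$
So $\Lambda=\Lambda_s\sqcup\Lambda_u$ is a Cantor set in the hyperplane $\{w=0\}$, with $w$ a free direction. The coordinates $v$ are only there to raise the dimension. We work in a ball in a chart of $M$, identified with a ball $O\subset\mathbb R^{4+m}$ large enough to contain $[-2,2]^{4+m}$, and extend all diffeomorphisms by the identity. We use the Euclidean metric on $O$.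

For $a,b\in\{0,1\}$, on the box $D_{ab}=I_{ab}\times I\times I\times W\times V$ let
$$F_{ab}(x,y,z,w,v)=(\theta_{ab}^{-1}x,\ \theta_ay,\ \theta_bz,\ 3w,\ v/3).\tag{1}$$
The first two digits of $x$ are removed; the first goes to $y$, the second to $z$. The boxes are disjoint because the $I_{ab}$ are. The images have $(y,z)\in I_a\times I_b$, so they are disjoint. The determinant is $9\cdot\frac13\cdot\frac13\cdot3\cdot3^{-m}>0$. By Lemma 3 there is a diffeomorphism $f$ equal to $F_{ab}$ near each $D_{ab}$.

**Step 1: invariance and symbolic dynamics of $f$.** The purpose is to identify $f|_\Lambda$. The map $F_{ab}$ sends $\Lambda\cap D_{ab}=\theta_{ab}C\times C\times C\times0\times0$ bijectively onto $C\times\theta_aC\times\theta_bC\times0\times0$; the four sources partition $\Lambda$ and so do the four images. Hence $f(\Lambda)=\Lambda$. The homeomorphism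
$$(a_n,b_n)_{n\in\mathbb Z}\mapsto\bigl(x=a_0b_0a_1b_1\cdots,\ y=a_{-1}a_{-2}\cdots,\ z=b_{-1}b_{-2}\cdots\bigr)$$
(with $w=v=0$) conjugates the shift on $(\{0,1\}^2)^{\mathbb Z}$ to $f|_\Lambda$: applying $f$ deletes $a_0b_0$ from $x$ and puts $a_0$ in front of $y$ and $b_0$ in front of $z$. So $f|_\Lambda$ is the full shift on $4$ symbols, periodic points are dense, and since $\mathrm{NW}(f)$ is closed, $\Lambda\subset\mathrm{NW}(f)$.

**Step 2: hyperbolicity of $f$.** On $\Lambda$ we have $Df=\mathrm{diag}(9,\frac13,\frac13,3,\frac13,\dots,\frac13)$. So $E^u=\langle e_x,e_w\rangle$ and $E^s=\langle e_y,e_z,e_v\rangle$, where $e_v$ stands for all $v$-directions, with $\kappa=\frac13$, $K=1$. The dimensions are $2$ and $2+m$.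

**Step 3: local maximality for $f$.** We exhibit a neighbourhood $U$ and show that a full orbit in it is in $\Lambda$. Choose $\rho>0$ such that the boxes $D_{ab}^\rho$, obtained by enlarging each factor by $\rho$, are disjoint and $f=F_{ab}$ on $D_{ab}^\rho$. Let $U=\bigcup\mathrm{int}\,D_{ab}^\rho\supset\Lambda$. Suppose $p_n=f^n(p)=(x_n,y_n,z_n,w_n,v_n)\in U$ for all $n\in\mathbb Z$.

Since $w_{n+1}=3w_n$ stays bounded as $n\to+\infty$, $w_0=0$. Since $v_{n+1}=v_n/3$ stays bounded as $n\to-\infty$, $v_0=0$.

For the other coordinates, $\theta_i(C)\subset C$ gives $\mathrm{dist}(\theta_it,C)\le\frac13\mathrm{dist}(t,C)$ for all real $t$. Each $x_n$ is $\theta_{ab}(x_{n+1})$ for some $ab$, so $\mathrm{dist}(x_0,C)\le9^{-k}\,\mathrm{dist}(x_k,C)\to0$ and $x_0\in C$. Each $y_{n+1}$ is $\theta_a(y_n)$ and each $z_{n+1}$ is $\theta_b(z_n)$, so $\mathrm{dist}(y_0,C)\le3^{-k}\,\mathrm{dist}(y_{-k},C)\to0$, and likewise for $z$. Thus $p\in\Lambda$. The inclusion $\Lambda\subset\bigcap f^n(U)$ is clear from invariance. This proves item 1 of Theorem 1.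

**Example.** Let $\Lambda'\subset\Lambda$ be the set coded by the sequences with $b_n=0$ for all $n$ and $a_n=1$ for at most one $n$: a fixed point together with one orbit homoclinic to it. It is closed and invariant, so it is a compact hyperbolic set for $f$. It is not locally maximal: a sequence with all $b_n=0$ and with $a_n=1$ exactly at the multiples of a large $N$ has all its shifts close to sequences with at most one $1$, but is not in $\Lambda'$. So hyperbolic sets need not be locally maximal. In this example, though, the orbit that escapes $\Lambda'$ is still in $\Lambda$, whereas in Theorem 1 it has to leave $\Lambda=C^3\times 0$ itself.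

## Exchanging the roles of $z$ and $w$

Look at what killed $w$ in Step 3: the coordinate $w$ expands forever. If $w$ were expanded in the past and contracted in the future, then a nonzero $w_0$ would be harmless in both time directions. Orbits with $w\ne0$ could stay near $\Lambda$, and local maximality would be lost. So we want orbits in $\Lambda$ that first live in a region where $z$ contracts and $w$ expands, and then pass to a region where $z$ expands and $w$ contracts.

In the $(z,w)$-plane, with all other coordinates forgotten, such an orbit sees the linear maps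
$$\begin{pmatrix}\frac13&0\\0&3\end{pmatrix}\ (\text{times } n<0),\qquad B\ (\text{time }0),\qquad \begin{pmatrix}3&0\\0&\frac13\end{pmatrix}\ (\text{times } n>0).$$
The first thing to try is $B=\mathrm{Id}$: let the orbit simply cross over. This fails, and it fails exactly at hyperbolicity. The vector $e_w$ at time $0$ becomes $3^{-(n-1)}e_w$ after $n\ge 1$ steps and $3^{-n}e_w$ after $n$ steps backward. It is bounded in both directions, which Fact 2 forbids. The feature that would destroy local maximality has also destroyed hyperbolicity.

Now ask which $B$ avoid this. The vectors at time $0$ with bounded past are the multiples of $e_w$, and the vectors at time $1$ with bounded future are again the multiples of $e_w$. So we need $Be_w\notin\langle e_w\rangle$. On the other hand $\Lambda$ must go to $\Lambda$: at the passage we want $B$ to map $\{w=0\}$ to itself and to act on the $z$-axis as the identity. So $Be_z=e_z$, and $Be_w=\beta e_z+\alpha e_w$ with $\beta\ne0$. The simplest choice is the shear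
$$B(z,w)=(z+w,\,w).\tag{2}$$
It is invisible on $\Lambda$, where $w=0$, and it makes the stable and unstable directions transverse. At time $0$ the unstable direction is $e_w$. The stable direction is $B^{-1}e_w=e_w-e_z$, that is, the line through $e_z-e_w$. The direction $e_z$, along which $\Lambda$ accumulates, lies in neither. If $p,p'\in\Lambda$ differ only in $z$, the point with the future of $p$ and the past of $p'$ is found by going from $p'$ along $e_w$ and from $p$ along $e_z-e_w$, and these lines meet off $\{w=0\}$. This restores hyperbolicity while keeping the leak.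

In this model a passage in the other direction, from expanding $z$ to contracting $z$, would need $Be_z\notin\langle e_z\rangle$, and would push points of $\Lambda$ off $\{w=0\}$. So in our construction the traffic inside $\Lambda$ will be one-way.

## The boxes and affine pieces of $g$

It remains to realise this on a Cantor set. The two regions are $\Lambda_s$ ($x$ begins with $0$) and $\Lambda_u$ ($x$ begins with $1$). In $\Lambda_s$ digits are fed from $x$ into $y$ and $z$. In $\Lambda_u$ digits are taken from $x$ and $z$ and stored in $y$. For $b,c\in\{0,1\}$ and $J=[\frac{22}{27},\frac{23}{27}]$ define: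

| box | affine map on it |
|---|---|
| $Q_{bc}=I_{00bc}\times I\times I\times W\times V$ | $(\theta_0\theta_{00bc}^{-1}x,\ \theta_cy,\ \theta_bz,\ 3w,\ v/3)$ |
| $T=I_{01}\times I\times I\times W\times V$ | $(\theta_1\theta_{01}^{-1}x,\ \theta_1y,\ z+w,\ w,\ v/3)$ |
| $R_{bc}=I_{1c}\times I\times I_b\times W\times V$ | $(\theta_1\theta_{1c}^{-1}x,\ \theta_{0bc}y,\ \theta_b^{-1}z,\ w/3,\ v/3)$ |
| $S=J\times I\times I\times W\times V$ | $(9(x-\frac{22}{27}),\ \frac49+\frac y9,\ \frac12-w,\ \varepsilon(z-\frac12),\ v/3)$ |

On $\Lambda$, writing points of $C$ as digit sequences (with $t,y,z$ arbitrary sequences), this reads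
$$\begin{aligned}Q_{bc}&:\ (00bc\,t,\ y,\ z)\mapsto(0t,\ cy,\ bz),\\ T&:\ (01t,\ y,\ z)\mapsto(1t,\ 1y,\ z),\\ R_{bc}&:\ (1ct,\ y,\ bz)\mapsto(1t,\ 0bcy,\ z).\end{aligned}\tag{3}$$
The box $S$ does not meet $\Lambda$ and will be used only for item 5.

We check the hypotheses of Lemma 3.

The boxes are disjoint. The intervals $I_{00bc}$, $I_{01}$, $I_{10}$, $I_{11}$, $J$ are pairwise disjoint; for $J$ this is because $J\subset(\frac79,\frac89)$, the gap between $I_{10}$ and $I_{11}$. The boxes $R_{0c}$ and $R_{1c}$ are separated by $z$.

The images are disjoint. Those of $Q_{bc}$ and $S$ have $x\in I_0$ (for $S$: $9(x-\frac{22}{27})$ runs over $[0,\frac13]$), and those of $T$ and $R_{bc}$ have $x\in I_1$. The image of $Q_{bc}$ has $(y,z)\in I_c\times I_b$, and the image of $S$ has $y\in[\frac49,\frac59]$, which misses $I_0\cup I_1$. The image of $T$ has $y\in I_1$, and that of $R_{bc}$ has $y\in I_{0bc}$.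

The determinants are positive: $27\cdot\frac13\cdot\frac13\cdot3\cdot3^{-m}$ for $Q_{bc}$; $3\cdot\frac13\cdot1\cdot3^{-m}$ for $T$; $3\cdot\frac1{27}\cdot3\cdot\frac13\cdot3^{-m}$ for $R_{bc}$. For $S$ the $(z,w)$-block sends $e_z\mapsto\varepsilon e_w$, $e_w\mapsto-e_z$ and has determinant $\varepsilon$, so the total is $9\cdot\frac19\cdot\varepsilon\cdot3^{-m}$.

All boxes and images lie in $[-2,2]^{4+m}\subset O$. By Lemma 3 there is a diffeomorphism $g$, the identity outside a compact subset of $O$, equal to these maps near the boxes.

## Invariance of $\Lambda$ and one-way traffic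

**Step 4: $g(\Lambda)=\Lambda$.** The set $\Lambda_s$ is the disjoint union of the $\Lambda\cap Q_{bc}$ and $\Lambda\cap T$, since a sequence beginning with $0$ begins with $01$ or with some $00bc$. The set $\Lambda_u$ is the disjoint union of the $\Lambda\cap R_{bc}$. Omitting the zero coordinates, (3) gives
$$g(\Lambda\cap Q_{bc})=\theta_0C\times\theta_cC\times\theta_bC,\quad g(\Lambda\cap T)=\theta_1C\times\theta_1C\times C,\quad g(\Lambda\cap R_{bc})=\theta_1C\times\theta_{0bc}C\times C.$$
The first sets, over all $b,c$, have union $\Lambda_s$. The others have union $\theta_1C\times(\theta_1C\cup\theta_0C)\times C=\Lambda_u$. Hence $g(\Lambda)=\Lambda$.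

**Step 5: itineraries.** We record what pasts and futures look like. Since $\Lambda_s=\bigcup g(\Lambda\cap Q_{bc})$ and $\Lambda\cap Q_{bc}\subset\Lambda_s$, and since $g(\Lambda_u)\subset\Lambda_u=\Lambda\cap\bigcup R_{bc}$, we have
$$p\in\Lambda_s\Rightarrow g^{-n}(p)\in\Lambda\cap\textstyle\bigcup Q_{bc}\ (n\ge1),\qquad p\in\Lambda_u\Rightarrow g^n(p)\in\Lambda\cap\textstyle\bigcup R_{bc}\ (n\ge0).\tag{4}$$
In particular each orbit in $\Lambda$ meets $T$ at most once. If it meets $T$ at $p$, then it was in the $Q$-boxes before and is in the $R$-boxes afterwards.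

**Remark.** There is a symmetry that helps to remember the maps: $g|_\Lambda$ is reversible. Let $i$ be the involution of $\Lambda$ exchanging $(0t,y,z)\in\Lambda_s$ with $(1y,t,z)\in\Lambda_u$. The rule for $Q_{bc}$, $(0\,0bct,\,y,\,z)\mapsto(0t,cy,bz)$, becomes under $i$ the rule $(1y,\,0bct,\,z)\mapsto(1cy,\,t,\,bz)$, which is the inverse of the rule for $R_{bc}$. The rule for $T$, $(01t,y,z)\mapsto(1t,1y,z)$, becomes $(1y,1t,z)\mapsto(01y,t,z)$, the inverse of itself. So $i\circ g\circ i=g^{-1}$ on $\Lambda$. The proof does not use this.

## The hyperbolic splitting for $g$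

**Step 6: guessing the splitting.** Since $\Lambda_u$ stays in the $R$-boxes, the stable line in the $(z,w)$-plane there must be $e_w$. At a point of $T$ it must be the preimage under the shear, $e_z-e_w$ up to sign. Pulling this back through $k$ boxes $Q$ (each $Dg^{-1}$ multiplies $e_z$ by $3$ and $e_w$ by $\frac13$) gives the direction $e_z-9^{-k}e_w$. At points of $\Lambda_s$ that never reach $T$ it should be $e_z$, which is the limit. The unstable line is found in the same way by pushing forward $e_w$ from $\Lambda_s$.

To make this precise, for $p\in\Lambda_s$ let $\tau(p)\in\{0,1,\dots,\infty\}$ be the number $k\ge0$ with $g^k(p)\in T$, and $\infty$ if there is none. For $p\in\Lambda_u$ let $\sigma(p)$ be the number $k\ge0$ with $g^{-k}(p)\in g(T\cap\Lambda)$, and $\infty$ if there is none. These numbers are unique by Step 5. As $T\cap\Lambda$ is clopen in $\Lambda$ and $g|_\Lambda$ is a homeomorphism, the sets $\{\tau=k\}$ and $\{\sigma=k\}$ with $k<\infty$ are clopen, and so are the sets $\{\tau>k\}$, $\{\sigma>k\}$. Hence $\tau$ and $\sigma$ are continuous into $\mathbb N_0\cup\{\infty\}$, and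 with $9^{-\infty}=0$ the functions $9^{-\tau}$, $9^{-\sigma}$ are continuous. Put
$$\ell^s(p)=\begin{cases}e_z-9^{-\tau(p)}e_w&p\in\Lambda_s\\ e_w&p\in\Lambda_u\end{cases}\qquad \ell^u(p)=\begin{cases}e_w&p\in\Lambda_s\\ e_z+9^{-\sigma(p)}e_w&p\in\Lambda_u\end{cases}\tag{5}$$
$$E^s(p)=\langle e_y,\ \ell^s(p),\ e_v\rangle,\qquad E^u(p)=\langle e_x,\ \ell^u(p)\rangle.$$
The spanning fields are continuous. The pair $\ell^s,\ell^u$ is a basis of the $(z,w)$-plane: its determinant is $1$ on $\Lambda_s$ and $-1$ on $\Lambda_u$. So $E^s$ and $E^u$ are continuous and complementary, of dimensions $2+m$ and $2$, the same as for $f$.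

**Step 7: invariance of the splitting.** We compute $Dg$ in the $(z,w)$-plane on each type of box.

On $Q_{bc}$: $e_z\mapsto\frac13e_z$, $e_w\mapsto3e_w$; the points $p$ and $g(p)$ are in $\Lambda_s$ and $\tau(gp)=\tau(p)-1$. So
$$Dg\,\ell^s(p)=\tfrac13e_z-3\cdot9^{-\tau(p)}e_w=\tfrac13\bigl(e_z-9^{-(\tau(p)-1)}e_w\bigr)=\tfrac13\ell^s(gp),\qquad Dg\,\ell^u(p)=3\ell^u(gp).$$

On $T$: $e_z\mapsto e_z$, $e_w\mapsto e_z+e_w$; here $\tau(p)=0$, $g(p)\in\Lambda_u$ and $\sigma(gp)=0$. So
$$Dg\,\ell^s(p)=e_z-(e_z+e_w)=-e_w=-\ell^s(gp),\qquad Dg\,\ell^u(p)=e_z+e_w=\ell^u(gp).$$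

On $R_{bc}$: $e_z\mapsto3e_z$, $e_w\mapsto\frac13e_w$; the points $p$ and $g(p)$ are in $\Lambda_u$ and $\sigma(gp)=\sigma(p)+1$. So
$$Dg\,\ell^s(p)=\tfrac13\ell^s(gp),\qquad Dg\,\ell^u(p)=3e_z+\tfrac13\,9^{-\sigma(p)}e_w=3\bigl(e_z+9^{-(\sigma(p)+1)}e_w\bigr)=3\ell^u(gp).$$

The remaining directions are preserved: $e_x$ is multiplied by $27$, $3$, $3$ on $Q,T,R$; $e_y$ by $\frac13,\frac13,\frac1{27}$; each $e_v$ by $\frac13$. So the splitting is $Dg$-invariant.

**Step 8: uniform rates.** Measure vectors of $E^s$ and $E^u$ by the maximum norm $\|\cdot\|_*$ of their coefficients in the bases $(e_y,\ell^s,e_v)$ and $(e_x,\ell^u)$. By Step 7, $Dg$ on $E^s$ and $Dg^{-1}$ on $E^u$ act diagonally in these bases, with factors of modulus at most $\frac13$ in each step, except for a factor of modulus $1$ on $\ell^s$, $\ell^u$ at the passage through $T$. The passage happens at most once per orbit. Therefore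
$$\|Dg^n|_{E^s}\|_*\le3\cdot3^{-n},\qquad\|Dg^{-n}|_{E^u}\|_*\le3\cdot3^{-n}\qquad(n\ge0).$$
Since the bases are continuous on the compact set $\Lambda$, $\|\cdot\|_*$ is uniformly equivalent to the Euclidean norm. So $\Lambda$ is hyperbolic for $g$ with $\kappa=\frac13$. This proves item 2.

## A full orbit off $\{w=0\}$ in every neighbourhood of $\Lambda$

**Step 9: the bracket point.** We produce, in any neighbourhood of $\Lambda$, an orbit which is not in $\Lambda$. Let $U$ be any open neighbourhood of $\Lambda$, and choose $0<r\le\varepsilon$ such that the $r$-neighbourhood of $\Lambda$ lies in $U$. Fix $p=(x,y,z,0,0)\in\Lambda\cap T$. Since $C$ is perfect there is $z'\in C$ with $0<|z'-z|<r$. Put $d=z-z'$ and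
$$p'=(x,y,z',0,0)\in\Lambda\cap T,\qquad q=p'+d\,e_w=(x,y,z',z-z',0)\in T.\tag{6}$$
The point $q$ is in $T$ because $|d|<r\le\varepsilon$.

**Step 10: the future of $q$ is the future of $p$.** The shear replaces $z'$ by $z'+d=z$, so $g(q)=g(p)+d\,e_w$. By (4), $g^n(p)\in\bigcup R_{bc}$ for $n\ge1$. If $g^n(q)=g^n(p)+3^{-(n-1)}d\,e_w$, then this point is in the same box $R_{bc}$ as $g^n(p)$, since $|d|\le\varepsilon$, and $R_{bc}$ multiplies $w$ by $\frac13$. By induction
$$g^n(q)=g^n(p)+3^{-(n-1)}d\,e_w\qquad(n\ge1).$$

**Step 11: the past of $q$ is the past of $p'$.** By (4), $g^{-n}(p')\in\bigcup Q_{bc}$ for $n\ge1$. The point $g^{-n}(p')+3^{-n}d\,e_w$ lies in the same box, where $g$ multiplies $w$ by $3$, so $g$ maps it to $g^{-n+1}(p')+3^{-n+1}d\,e_w$. By induction on $n$, starting from $q=p'+d\,e_w$,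
$$g^{-n}(q)=g^{-n}(p')+3^{-n}d\,e_w\qquad(n\ge0).$$

**Step 12: conclusion.** Every point of the $g$-orbit of $q$ is within $|d|<r$ of $\Lambda$, so $q\in\bigcap_ng^n(U)$. But $q\notin\Lambda$, because its $w$-coordinate is $d\ne0$. As $U$ was arbitrary, $\Lambda$ is not locally maximal for $g$. This proves item 3, and with items 1 and 2 it answers Question 4 negatively. $\blacksquare$

Here is one such orbit in numbers, with $m=0$. Take $p=(\frac29,0,0,0)$, where $\frac29=\theta_{01}(0)$, and $z'=\frac2{27}$, so $d=-\frac2{27}$ and $q=(\frac29,0,\frac2{27},-\frac2{27})$. Then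
$$g(q)=(\tfrac23,\tfrac23,0,-\tfrac2{27}),\qquad g^2(q)=(\tfrac23,\tfrac2{81},0,-\tfrac2{81}),\qquad g^{-1}(q)=(\tfrac2{243},0,\tfrac29,-\tfrac2{81}).$$
Forward, the first three coordinates are those of $g^n(p)$, and backward they are those of $g^{-n}(p')$.

## Pseudo-orbits in $\Lambda$ that no point of $\Lambda$ shadows

The point $q$ shares its future with $p$ and its past with $p'$. For item 4 we show that no point of $\Lambda$ can do this.

**Step 13: $g|_\Lambda$ does not have shadowing.** Let $\eta>0$ be smaller than the distances between the nine disjoint compact pieces $\Lambda\cap Q_{bc}$, $\Lambda\cap T$, $\Lambda\cap R_{bc}$. With $p,p'$ as in Step 9, consider the sequence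
$$\dots,\ g^{-2}(p'),\ g^{-1}(p'),\ p,\ g(p),\ g^2(p),\ \dots$$
It is a pseudo-orbit in $\Lambda$ with a single jump, from $g(g^{-1}(p'))=p'$ to $p$, of size $|z-z'|$. This size can be made arbitrarily small. Suppose that $r\in\Lambda$ $\eta$-shadows it. By the choice of $\eta$, $g^n(r)$ is in the same piece as $g^n(p)$ for $n\ge0$, and $g^{-n}(r)$ is in the same piece as $g^{-n}(p')$ for $n\ge1$.

From the future: let $g^n(p)\in R_{b_nc_n}$ for $n\ge1$. On $R_{bc}$ the $z$-coordinate of a point is $\theta_b$ of the $z$-coordinate of its image. Iterating, the $z$-coordinates of $g(r)$ and of $g(p)$ both lie in $I_{b_1\cdots b_k}$ for every $k$, so they are equal. Both $r$ and $p$ are in $T$, and on $\Lambda\cap T$ the map $g$ does not change $z$. Hence $z(r)=z(p)=z$.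

From the past: let $g^{-n}(p')\in Q_{\beta_n\gamma_n}$ for $n\ge1$. On $Q_{bc}$ the image has $z$-coordinate $\theta_b$ of the old one. Iterating, the $z$-coordinates of $r$ and of $p'$ both lie in $I_{\beta_1\cdots\beta_k}$ for every $k$. Hence $z(r)=z'\ne z$.

This is a contradiction. For this $\eta$ no $\delta$ works, so $g|_\Lambda$ does not have shadowing.

**Step 14: shadowing is a conjugacy invariant.** Let $h$ be a homeomorphism of compact metric spaces with $h\circ g_1=g_2\circ h$, and let $g_2$ have shadowing. Given $\eta$, choose $\eta'$ such that points at distance less than $\eta'$ have $h^{-1}$-images at distance less than $\eta$. Let $\delta'$ correspond to $\eta'$ by shadowing of $g_2$, and choose $\delta$ such that points at distance less than $\delta$ have $h$-images at distance less than $\delta'$. If $(x_n)$ is a $\delta$-pseudo-orbit of $g_1$, then $(h(x_n))$ is a $\delta'$-pseudo-orbit of $g_2$. It is $\eta'$-shadowed by some $r$, and $h^{-1}(r)$ $\eta$-shadows $(x_n)$. So $g_1$ has shadowing.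

**Step 15: two classes that do have shadowing.** Subshifts of finite type have shadowing (Walters, *On the pseudo-orbit tracing property and its relationship to stability*, LNM 668, 1978). Here is a direct argument. Let $X$ be a two-sided subshift defined by forbidden words of length at most $N$, with shift map $\mathsf s$. Given $\eta$, let $K\ge N$ be such that sequences agreeing on $[-K,K]$ are at distance less than $\eta$, and let $\delta$ be such that points at distance less than $\delta$ agree on $[-K,K]$. If $(x^{(n)})$ is a $\delta$-pseudo-orbit, then $x^{(n+1)}_j=x^{(n)}_{j+1}$ for $|j|\le K$. Put $r_n=x^{(n)}_0$. For $0\le j\le K$ we get $x^{(n)}_j=x^{(n+1)}_{j-1}=\dots=x^{(n+j)}_0=r_{n+j}$, and for $-K\le j\le0$ we get $x^{(n)}_j=x^{(n-1)}_{j+1}=\dots=x^{(n+j)}_0=r_{n+j}$. So every word of length at most $K+1$ in $r$ occurs in some $x^{(n)}\in X$; hence $r$ contains no forbidden word and $r\in X$. Moreover $\mathsf s^nr$ agrees with $x^{(n)}$ on $[-K,K]$, so $r$ $\eta$-shadows the pseudo-orbit.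

The restriction of a diffeomorphism to a locally maximal compact hyperbolic set has shadowing, with shadowing points in the set. This is the textbook shadowing theorem (Bowen; see Katok–Hasselblatt, *Introduction to the Modern Theory of Dynamical Systems*, §18.1). The role of local maximality is that the shadowing orbit stays in a small neighbourhood of the set and therefore lies in it.

By Steps 13 and 14, $g|_\Lambda$ is conjugate to no map in either class. This proves item 4. $\blacksquare$

## Returning to $T$ through the box $S$

Inside $\Lambda$ the clopen set $T\cap\Lambda$ never returns to itself, by Step 5. So points of $T\cap\Lambda$ are wandering for the map $g|_\Lambda$, and their recurrence in $M$ has to come from orbits outside $\Lambda$. The box $S$ was built to provide them.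

**Step 16: reduction to points of $T\cap\Lambda$.** By (3), a point of $\Lambda_s$ has $\tau=k$ exactly when $x=0(0b_1c_1)\cdots(0b_kc_k)1\cdots$, and $\tau=\infty$ exactly when $x=0(0b_1c_1)(0b_2c_2)\cdots$. Cutting such an infinite sequence after $k$ blocks and continuing with $1$ changes $x$ arbitrarily little, so $\{\tau<\infty\}$ is dense in $\Lambda_s$. Similarly, $g(T\cap\Lambda)$ consists of the points of $\Lambda_u$ with $y$ beginning with $1$, and $g^{-1}$ removes a block $0bc$ from $y$ at the other points of $\Lambda_u$. So $\sigma=k$ exactly when $y=(0b_1c_1)\cdots(0b_kc_k)1\cdots$, $\sigma=\infty$ exactly when $y=(0b_1c_1)(0b_2c_2)\cdots$, and $\{\sigma<\infty\}$ is dense in $\Lambda_u$. Hence $\bigcup_{n\in\mathbb Z}g^n(T\cap\Lambda)$ is dense in $\Lambda$. As $\mathrm{NW}(g)$ is closed and invariant, it is enough to show that every $p=(x,y,z,0,0)\in T\cap\Lambda$ is nonwandering.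

**Step 17: choosing the starting point.** We look for $q$ near $p$ that follows $p$ through $k$ boxes $R$, falls into $S$, is sent by $S$ to a point with the same $x$-coordinate as $g^{-l}(p)$ and with $w=0$, and then follows $g^{-l}(p),\dots,g^{-1}(p)$ back to $p$. We have two parameters to aim with: the far digits of $x$, and the coordinate $w$, which the shear converts into a change of $z$. The condition $w=0$ on arrival is needed because the $Q$-boxes expand $w$. Since $S$ turns $z-\frac12$ into $w$, it means that we must hit $S$ exactly at $z=\frac12$.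

Let $k\ge2$, $l\ge1$, let $g^j(p)\in R_{b_jc_j}$ for $1\le j\le k$ and $g^{-j}(p)\in Q_{\beta_j\gamma_j}$ for $1\le j\le l$. By (3), $z=z(g(p))\in I_{b_1\cdots b_k}$, and $x=\theta_{01}(t)$ with $t\in I_{c_1\cdots c_k}$. Let $x^*\in I_0$ be the $x$-coordinate of $g^{-l}(p)\in\Lambda_s$. Let $\hat x=\frac{22}{27}+\frac{x^*}9$; since $x^*\in[0,\frac13]$ we have $\hat x\in J$. Since $J\subset I_1$ we may write $\hat x=\theta_1(\hat t)$ with $\hat t\in I$. Put
$$\xi=\theta_{01}\theta_{c_1\cdots c_k}(\hat t),\qquad \omega=\theta_{b_1\cdots b_k}(\tfrac12)-z,\qquad q=(\xi,y,z,\omega,0).\tag{7}$$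
Both $z$ and $\theta_{b_1\cdots b_k}(\frac12)$ are in $I_{b_1\cdots b_k}$, so $|\omega|\le3^{-k}\le\frac19=\varepsilon$. Both $t$ and $\theta_{c_1\cdots c_k}(\hat t)$ are in $I_{c_1\cdots c_k}$, so $|\xi-x|\le3^{-k-2}$. Thus $q\in T$, and $q\to p$ as $k\to\infty$, uniformly in $l$.

**Step 18: through the $R$-boxes to $S$.** The point $g(q)$ has $x$-coordinate $\theta_1\theta_{c_1\cdots c_k}(\hat t)$, $z$-coordinate $z+\omega=\theta_{b_1\cdots b_k}(\frac12)$ and $w$-coordinate $\omega$. We claim that for $1\le j\le k$ the point $g^j(q)$ has
$$x=\theta_1\theta_{c_j\cdots c_k}(\hat t)\in I_{1c_j},\quad z=\theta_{b_j\cdots b_k}(\tfrac12)\in I_{b_j},\quad y\in I,\quad|w|\le\varepsilon,\quad v=0,$$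
so that it lies in $R_{b_jc_j}$. For $j=1$ this was just said. If it holds for $j$, the map on $R_{b_jc_j}$ removes $c_j$ from $x$ and $b_j$ from $z$, keeps $y$ in $I$ and divides $w$ by $3$, which gives the statement for $j+1$ as long as $j+1\le k$. For $j=k$ the same computation shows that $g^{k+1}(q)$ has $x=\theta_1(\hat t)=\hat x\in J$, $z=\frac12$, $y\in I$, $|w|\le\varepsilon$, $v=0$. So $g^{k+1}(q)\in S$.

**Step 19: through $S$ and back along the past of $p$.** Applying the map on $S$, the point $g^{k+2}(q)$ has $x=9(\hat x-\frac{22}{27})=x^*$, $y\in[\frac49,\frac59]\subset I$, $z\in[\frac12-\varepsilon,\frac12+\varepsilon]\subset I$, $w=\varepsilon(\frac12-\frac12)=0$ and $v=0$. It has the same $x$-coordinate as $g^{-l}(p)\in Q_{\beta_l\gamma_l}$. Membership of a point with $y,z\in I$, $w=v=0$ in a box $Q_{bc}$ depends only on $x$, and the new $x$-coordinate depends only on the old one. So the points $g^{k+2}(q),\dots,g^{k+l+1}(q)$ lie in $Q_{\beta_l\gamma_l},\dots,Q_{\beta_1\gamma_1}$ together with $g^{-l}(p),\dots,g^{-1}(p)$. The $x$-coordinates stay equal, $w=v=0$, and the differences of the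 $y$- and $z$-coordinates, initially at most $1$, are multiplied by $\frac13$ in each step.

Hence $g^{k+l+2}(q)$ has $x$-coordinate $x$, $w=v=0$, and $y$- and $z$-coordinates within $3^{-l}$ of those of $p$. As $k,l\to\infty$, both $q$ and $g^{k+l+2}(q)$ tend to $p$. So every neighbourhood of $p$ meets one of its forward images, and $p\in\mathrm{NW}(g)$. With Step 16 this proves $\Lambda\subset\mathrm{NW}(g)$, which is item 5, and completes the proof of Theorem 1. $\blacksquare$
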